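# Dense sequential subspaces of compact groups

Throughout, groups are Hausdorff topological groups, a compact group is a compact Hausdorff topological group, and $\mathbb T$ is the circle group. A space $X$ is *sequential* if every sequentially closed subset (a subset containing the limits of all its convergent sequences) is closed. We study a question posed in Fucai Lin, Qiyun Wu, Chuan Liu, "Dense-separable groups and its applications in $d$-independence", arXiv:2211.14588 (2022): does every compact group $G$ have a dense subspace which is sequential?

## Products of metrizable groups and their Σ-products

In a metrizable space sequences detect closures, so a metrizable compact group is its own dense sequential subspace. The first case with content is an uncountable product such as $\mathbb T^{I}$ or $2^{I}$.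

The whole product will not do. Take $2^{\omega_1}$, and let $\Sigma$ be the set of points with only countably many nonzero coordinates. If a sequence from $\Sigma$ converges, the limit vanishes outside the union of countably many countable supports, so it lies in $\Sigma$. Thus $\Sigma$ is sequentially closed. But $\Sigma$ is dense, since a basic open set restricts only finitely many coordinates, and it is not everything. So $\Sigma$ is not closed, and $2^{\omega_1}$ is not sequential.

The same set $\Sigma$, taken as a subspace, solves the problem for $2^{\omega_1}$. It even has a stronger property.

**Definition.** A space is *Fréchet–Urysohn* (FU) if each point in the closure of a set $A$ is the limit of a sequence from $A$.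

First countable spaces are FU. And FU implies sequential: if $A$ is not closed, some $x\in\overline A\setminus A$ is the limit of a sequence from $A$, so $A$ is not sequentially closed.

**Lemma A (Σ-products).** Let $X=\prod_{i\in I}X_i$ with all $X_i$ first countable, and let $p\in X$. For $x\in X$ put $\operatorname{supp}(x)=\{i:x_i\neq p_i\}$. Then
$$\Sigma(p)=\{x\in X:\operatorname{supp}(x)\text{ is countable}\}$$
is dense in $X$ and FU, and so is $\Sigma(p)^\omega$ (dense in $X^\omega$).

*Proof.* We may assume $I\ne\emptyset$. A nonempty basic open set restricts finitely many coordinates. Choose those coordinates inside the set and put $p_i$ elsewhere; this gives a point of $\Sigma(p)$, so $\Sigma(p)$ is dense.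

For FU, let $A\subset\Sigma(p)$ and $x\in\Sigma(p)\cap\overline A$. We must build a sequence in $A$ converging to $x$ in *every* coordinate, although at each stage we can control only finitely many. The coordinates that matter are those in the supports of $x$ and of the points chosen. These are countably many, but we learn them only as we choose. So we do bookkeeping.

For each $i$ fix a decreasing neighborhood base $(B^i_n)_{n\ge1}$ at $x_i$. For each $y\in\Sigma(p)$ fix a sequence $(c_k(y))_{k\ge1}$ in $I$ whose range contains $\operatorname{supp}(y)$. When $a_1,\dots,a_{n-1}$ are chosen, let
$$F_n=\{c_k(y):k\le n,\ y\in\{x,a_1,\dots,a_{n-1}\}\},$$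
a finite set. Since $x\in\overline A$, there is $a_n\in A$ with $(a_n)_i\in B^i_n$ for all $i\in F_n$.

Let $J=\operatorname{supp}(x)\cup\bigcup_n\operatorname{supp}(a_n)$. If $i\in\operatorname{supp}(x)$, say $i=c_k(x)$, then $i\in F_n$ for $n\ge k$. If $i\in\operatorname{supp}(a_m)$, say $i=c_k(a_m)$, then $i\in F_n$ for $n\ge\max(k,m+1)$. So for $i\in J$ we have $(a_n)_i\in B_n^i$ for all large $n$, and $(a_n)_i\to x_i$ because the base is decreasing. If $i\notin J$, then $(a_n)_i=p_i=x_i$ for all $n$. Hence $a_n\to x$.

Finally, $\Sigma(p)^\omega$ is exactly the Σ-product of $\prod_{(n,i)\in\omega\times I}X_i$ at $(p,p,\dots)$, because countable unions of countable sets are countable. So the first part applies to it. $\square$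

**Special case.** If $G$ is a product of metrizable compact groups, then $G$ has a dense FU subspace, namely any $\Sigma(p)$.

What changes for a general compact group?

## Compact groups that are not products

First, "product of metrizable groups" is a real restriction, even for connected abelian groups. Let $G$ be the compact group dual to the discrete group $\mathbb Z^\omega$; it is connected since $\mathbb Z^\omega$ is torsion-free. Suppose $G\cong\prod G_i$ with $G_i$ metrizable. Then $\mathbb Z^\omega\cong\bigoplus\widehat{G_i}$ with every $\widehat{G_i}$ countable, since a compact abelian group is metrizable exactly when its dual is countable. By Specker's theorem countable subgroups of $\mathbb Z^\omega$ are free, so $\mathbb Z^\omega$ would be free, which contradicts Baer's theorem. So this $G$ is not a product of metrizable groups.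

A sensible next attempt uses the Peter–Weyl theorem: embed $G$ in a product of unitary groups and intersect with a Σ-product of the big product. The intersection is FU, since a subspace of an FU space is FU. What fails is density. Take $G=\mathbb T^I$ with $I$ uncountable, embedded in $\mathbb T^{\widehat G}$ by all its characters. Write $e_j$ for the $j$-th coordinate character. Suppose $g\in G$ has $g_i\ne1$. For each $j\neq i$ the characters $e_j$ and $e_i+e_j$ take the values $g_j$ and $g_ig_j$ at $g$, which are not both $1$. The pairs $\{e_j,e_i+e_j\}$ are disjoint for different $j$, so $g$ has uncountable support. Hence $G\cap\Sigma(1)=\{1\}$. Any other base point is no better: two points of $G\cap\Sigma(p)$ differ in countably many coordinates, so their quotient lies in $G\cap\Sigma(1)$ and they coincide. This happens for a group where we already know that the answer is yes.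

So we should not ask $G$ to be a product, nor merely to sit inside one. We have freedom elsewhere: it is enough that some *dense subspace* of $G$ be homeomorphic to a product of metrizable spaces. Two small examples show what to expect.

**Example (double cover).** The map $q:\mathbb T\to\mathbb T$, $q(z)=z^2$, has kernel $\{\pm1\}$. It has no continuous section, since there is no continuous square root on the circle. But over the dense set $\mathbb T\setminus\{1\}$ it has the section $e^{2\pi it}\mapsto e^{\pi it}$, $0<t<1$, and $q^{-1}(\mathbb T\setminus\{1\})=\mathbb T\setminus\{\pm1\}$ is $(0,1)\times\{\pm1\}$.

**Example (dyadic solenoid).** Let $C=\{(z_0,z_1,\dots)\in\mathbb T^\omega:z_{n+1}^2=z_n\}$ and $p(z)=z_0$. The kernel of $p$ is the group $\mathbb Z_2$ of dyadic integers, a Cantor set. A section of $p$ over all of $\mathbb T$ would have a continuous square root as its $z_1$-coordinate, so there is none. Over $\mathbb T\setminus\{1\}$ there is the section $e^{2\pi it}\mapsto(e^{2\pi it/2^n})_n$, $0<t<1$. We shall see in Lemma B that this makes $\mathbb R\times2^\omega$ a dense subspace of $C$.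

Here are the results.

**Theorem 1.** Every compact group $G$ contains a dense subspace homeomorphic to $\mathbb R^\kappa\times E$, where $\kappa\ge0$ is a cardinal and $E$ is either a nonempty finite discrete space or a Cantor cube $2^\lambda$. Consequently $G$ has a dense Fréchet–Urysohn (hence sequential) subspace $D$; moreover $D^\omega$ is also FU.

**Theorem 2.** Every locally compact group contains a dense subspace homeomorphic to $Q\times\mathbb R^\kappa\times E$ with $Q$ discrete and $E$ as in Theorem 1. Hence it has a dense FU subspace.

**Proposition 3.** A topological group has a dense subspace possessing at least one point of first countability if and only if the group is metrizable.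

By Proposition 3, "FU" in Theorem 1 cannot be improved to "first countable": in a non-metrizable compact group no dense subspace has even one point of first countability.

## A section over a dense set of the base

The examples generalize at once.

**Lemma B (trivialization).** Let $q:G\to B$ be a continuous open surjective homomorphism with kernel $\Delta$, let $V\subset B$ be dense, and let $s:V\to G$ be continuous with $q\circ s=\mathrm{id}_V$. Then $q^{-1}(V)$ is dense in $G$ and homeomorphic to $V\times\Delta$.

*Proof.* If $U\subset G$ is open and nonempty, then $q(U)$ is open and nonempty, so it meets $V$, and $U$ meets $q^{-1}(V)$. The map $V\times\Delta\to q^{-1}(V)$, $(v,\delta)\mapsto s(v)\delta$, is continuous. Its inverse is $g\mapsto\big(q(g),\,s(q(g))^{-1}g\big)$: the second entry lies in $\Delta$ because $q$ maps it to $q(g)^{-1}q(g)=1$, and the two maps undo each other. The inverse is continuous too. $\square$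

So the plan for connected $G$ is to find $\pi:G\to B$ with $B$ a product of metrizable groups, $\Delta=\ker\pi$ profinite, and a section of $\pi$ over a dense set $V\cong\mathbb R^\kappa$. For general $G$ we split off $G/G_0$, where $G_0$ is the identity component; that again requires a section. Finally we need to know profinite groups as spaces. The last two tasks, and Theorem 2, rest on one lifting lemma.

## Lifting maps through a compact normal subgroup

**Definition.** Let $H$ be a compact Lie group. A *locally trivial principal $H$-bundle* over $X$ is a space $Y$ with a continuous right action of $H$ and a continuous map $Y\to X$ such that $X$ is covered by open sets $U$ over which $Y$ is $H$-equivariantly homeomorphic to $U\times H$, compatibly with the projection to $U$. A *section* is a continuous right inverse $X\to Y$ of the projection.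

The map $z\mapsto z^2$ on $\mathbb T$ is a principal $\{\pm1\}$-bundle without a section. A pullback of a locally trivial principal $H$-bundle is again one.

We use **Gleason's theorem** (*Spaces with a compact Lie group of transformations*, Proc. AMS 1 (1950)): if a compact Lie group $H$ acts continuously and freely on a completely regular Hausdorff space $Y$, then $Y\to Y/H$ is a locally trivial principal $H$-bundle.

**Definition.** A space $X$ is *good* if every locally trivial principal $H$-bundle over $X$, with $H$ a compact Lie group, has a continuous section.

Two kinds of spaces are good.

- Compact zero-dimensional spaces (compact Hausdorff with a base of clopen sets). Given a trivializing open cover, cover $X$ by finitely many clopen sets, each inside a member of the cover, and subtract earlier ones to make them disjoint. Over each piece the bundle is trivial and has a section; the pieces are clopen, so these fit together.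
- $\mathbb R^n$, $n\ge 0$, because principal bundles over contractible paracompact spaces are trivial (Husemoller, *Fibre Bundles*).

The circle is not good. We also note that this second criterion does not apply directly to $\mathbb R^\kappa$ for uncountable $\kappa$: that space contains $\mathbb N^{\omega_1}$ as a closed subspace, which by Stone's theorem is not normal, so $\mathbb R^\kappa$ is not paracompact. This is why the sections over $\mathbb R^\kappa$ below will be built by hand.

**Lemma C (lifting).** Let $G$ be a locally compact group, $N$ a compact normal subgroup, $X$ a good space and $f:X\to G/N$ continuous. Then there is a continuous $\tilde f:X\to G$ lifting $f$.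

If $N$ is a Lie group, Gleason's theorem gives this at once. In general we peel $N$ off in Lie-group slices and use Zorn's lemma to handle the limits. The intermediate subgroups will be normal in $N$ but perhaps not in $G$, so $G/M$ below is in general only a space of cosets $gM$.

*Preliminaries.* Let $M\subset N$ be a closed subgroup. It is compact. The map $G\to G/M$ is open, and $G/M$ is locally compact Hausdorff, hence completely regular. The map $G\to G/M$ is also closed. Indeed, let $F\subset G$ be closed and let $f_am_a\to g$ be a convergent net with $f_a\in F$, $m_a\in M$. Pass to a subnet with $m_a\to m\in M$; then $f_a\to gm^{-1}\in F$ and $g\in FM$. So $FM$ is closed.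

**Step 1: the ordered set.** The purpose is to arrange partial lifts so that Zorn's lemma applies. Consider pairs $(M,f_M)$ where $M\subset N$ is a closed subgroup normal in $N$ and $f_M:X\to G/M$ is a continuous lift of $f$. Put $(M,f_M)\le(M',f_{M'})$ if $M'\subset M$ and $f_{M'}$ lifts $f_M$. This is a partial order, and $(N,f)$ is such a pair.

**Step 2: chains have upper bounds.** The purpose is to pass to limits, using compactness of cosets. Let $(M_i,f_i)$ be a nonempty chain and $M=\bigcap_iM_i$, a closed subgroup normal in $N$. For $x\in X$ the cosets $f_i(x)$, viewed as subsets of $G$, form a chain of nonempty compact sets. So $f_M(x):=\bigcap_if_i(x)$ is nonempty. If $g$ lies in it, then $f_i(x)=gM_i$ for all $i$, and $f_M(x)=\bigcap_i gM_i=gM$. So $f_M:X\to G/M$ is defined and lifts every $f_i$.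

For continuity at $x$, an open set of $G/M$ containing $f_M(x)$ corresponds to an open $M$-saturated set $U\subset G$ with $f_M(x)\subset U$. The compact sets $f_i(x)$ form a chain with intersection inside $U$, so $f_i(x)\subset U$ for some $i$. The set $\{gM_i:gM_i\subset U\}$ is the complement in $G/M_i$ of the image of the closed set $G\setminus U$. Since $G\to G/M_i$ is a closed map, this set is open in $G/M_i$. By continuity of $f_i$, for all $x'$ near $x$ we have $f_M(x')\subset f_i(x')\subset U$. So $f_M$ is continuous and $(M,f_M)$ is an upper bound.

**Step 3: a maximal pair has $M=1$.** The purpose is to show that a nontrivial $M$ can be cut down by a Lie-group slice. By Zorn's lemma there is a maximal pair $(M,f_M)$. Suppose $1\ne m\in M$. By Peter–Weyl there is a finite-dimensional unitary representation $\rho$ of the compact group $N$ with $\rho(m)\neq1$. Put $M'=M\cap\ker\rho$. It is closed, normal in $N$, and $M'\subsetneq M$. The group $H=M/M'$ is isomorphic to $\rho(M)$, a compact subgroup of a unitary group, so $H$ is a compact Lie group.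

Let $H$ act on $G/M'$ from the right by $gM'\cdot mM'=gmM'$. This is well defined because $M'$ is normal in $M$. It is continuous, because $G\times M\to G/M'$, $(g,m)\mapsto gmM'$, is continuous and $G\times M\to G/M'\times M/M'$ is open, hence a quotient map. It is free, because $gmM'=gM'$ forces $m\in M'$. The natural map $G/M'\to G/M$ is continuous, open and onto, and its fibers are the $H$-orbits, so $G/M$ is the orbit space. Since $G/M'$ is completely regular, Gleason's theorem says that $G/M'\to G/M$ is a locally trivial principal $H$-bundle.

Its pullback along $f_M:X\to G/M$ has a section, because $X$ is good. The pullback consists of the pairs $(x,y)\in X\times G/M'$ for which $y$ lies over $f_M(x)$, so the second coordinate of the section is a continuous lift $X\to G/M'$ of $f_M$. Together with $M'$ it is strictly above $(M,f_M)$, a contradiction. So $M=1$, and $\tilde f=f_M:X\to G$ is the required lift. $\square$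

## Profinite groups are finite or Cantor cubes

A *profinite* group is a compact totally disconnected group. Recall that it is zero-dimensional, that its open normal subgroups intersect in $\{1\}$, and that closed subgroups, products, and continuous homomorphic images (in Hausdorff groups) of profinite groups are profinite.

The dyadic integers show the idea of the next lemma. The subgroups $2^\alpha\mathbb Z_2$ decrease to $0$, the successive quotients have order $2$, and the binary digits give a homeomorphism $\mathbb Z_2\to\prod_\alpha\{0,1\}$. The $\alpha$-th digit compares an element modulo $2^{\alpha+1}$ with a chosen representative of its class modulo $2^\alpha$. Lemma C supplies continuous choices of representatives in general.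

**Lemma D.** A compact totally disconnected group $\Gamma$ is homeomorphic either to a finite discrete space or to $2^\lambda$ for some infinite $\lambda$.

This is well known (Hewitt–Ross, *Abstract Harmonic Analysis I*, (9.15)); here is a proof.

**Step 1: a descending series with finite quotients.** The purpose is to fix the digit positions. List the open normal subgroups of $\Gamma$ as $\{O_\beta:\beta<\theta\}$ with $\theta$ an ordinal. Put $N_\alpha=\bigcap_{\beta<\alpha}O_\beta$ for $\alpha\le\theta$. Then $N_0=\Gamma$, $N_\theta=1$, $N_{\alpha+1}=N_\alpha\cap O_\alpha$, and $N_\alpha=\bigcap_{\beta<\alpha}N_\beta$ for limit $\alpha$. The group $F_\alpha=N_\alpha/N_{\alpha+1}$ embeds in $\Gamma/O_\alpha$, so it is finite.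

**Step 2: the digits.** The purpose is to define continuous digit maps. Apply Lemma C to the group $\Gamma/N_{\alpha+1}$, its finite normal subgroup $F_\alpha$, the compact zero-dimensional space $\Gamma/N_\alpha$ and the identity map. We get a continuous section $s_\alpha:\Gamma/N_\alpha\to\Gamma/N_{\alpha+1}$ of the projection. Put $t_\alpha(g)=s_\alpha(\mathrm{proj}(g))^{-1}g\in F_\alpha$ for $g\in\Gamma/N_{\alpha+1}$. As in Lemma B, $t_\alpha$ is continuous and
$$(\mathrm{proj},t_\alpha):\Gamma/N_{\alpha+1}\to\Gamma/N_\alpha\times F_\alpha\tag{1}$$
is a bijection. Define $\Phi:\Gamma\to\prod_{\alpha<\theta}F_\alpha$ by $\Phi(c)_\alpha=t_\alpha(cN_{\alpha+1})$. It is continuous.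

**Step 3: $\Phi$ is injective.** The purpose is to recover $c$ from its digits. Let $\Phi(c)=\Phi(d)$. We show $cN_\alpha=dN_\alpha$ for all $\alpha\le\theta$ by induction. It holds for $\alpha=0$. The successor step is injectivity of (1). At a limit $\alpha$, $c^{-1}d\in N_\beta$ for all $\beta<\alpha$, so $c^{-1}d\in N_\alpha$. At $\alpha=\theta$ we get $c=d$.

**Step 4: $\Phi$ is surjective.** The purpose is to realize a given digit sequence $(y_\alpha)$. Recursively build a decreasing family of cosets $c_\alpha N_\alpha$, $\alpha\le\theta$, with $t_\alpha(c_{\alpha+1}N_{\alpha+1})=y_\alpha$. Start with $\Gamma$. At successors use surjectivity of (1). At a limit $\alpha$ the cosets $c_\beta N_\beta$, $\beta<\alpha$, form a chain of nonempty compact sets; their intersection is nonempty and, as in Step 2 of Lemma C, is a coset of $\bigcap_{\beta<\alpha} N_\beta=N_\alpha$. The coset at $\theta$ is a single point $c$. For every $\alpha$ it lies in $c_{\alpha+1}N_{\alpha+1}$, so $\Phi(c)_\alpha=y_\alpha$.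

**Step 5: the product.** The purpose is to identify $\prod F_\alpha$. The map $\Phi$ is a continuous bijection from a compact space to a Hausdorff space, so $\Gamma$ is homeomorphic to $\prod_\alpha F_\alpha$. Discard the one-point factors. If finitely many factors remain, $\Gamma$ is finite. Otherwise partition the index set into countably infinite blocks. Each block product is a nonempty compact metrizable zero-dimensional space without isolated points, so it is the Cantor set $2^\omega$ by Brouwer's theorem. Hence $\Gamma$ is homeomorphic to a power of $2^\omega$, that is, to $2^\lambda$ with $\lambda$ infinite. $\square$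

## Connected groups as bundles over circles and centerless simple groups

Let $G$ be compact and connected. We use the structure theorem (Hofmann–Morris, *The Structure of Compact Groups*, Theorem 9.24; also Price, *Lie Groups and Compact Groups*, Theorem 6.5.6): there are a compact connected abelian group $C$, a family $(S_j)_{j\in J}$ of simply connected compact simple Lie groups, and a continuous surjective homomorphism
$$\mu:P=C\times\prod_{j\in J}S_j\to G\tag{2}$$
with totally disconnected kernel $K$.

It is tempting to take a dense FU subspace $D\subset P$ and use $\mu(D)$. It is dense in $G$, but the argument stops there: $\mu|_D:D\to\mu(D)$ is a continuous bijection or surjection that need not be a quotient map, and continuous images alone preserve nothing of the kind (every space is a continuous image of a discrete one). Besides, $C$ need not be a product of metrizable groups, as the dual of $\mathbb Z^\omega$ showed. For Lemma B we want a map *out of* $G$ to a product, while (2) is a map *into* $G$. The remedy is to divide $P$ further, by a totally disconnected group containing $K$, so that the quotient $B$ is a product of metrizable groups. Then $P\to B$ factors through $G$. Sections are built upstairs, into $P$, where the factors are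 separate, and pushed down by $\mu$.

For example, let $G=SU(2)^I/K$ with $K$ any closed subgroup of $\{\pm1\}^I$. Whatever $K$ is, $G$ maps onto $SO(3)^I$ with kernel $\{\pm1\}^I/K$. The rotations of angle less than $\pi$ form a dense open ball in $SO(3)$, over which $SU(2)\to SO(3)$ has a section.

**Step 1: the kernel is central.** The purpose is to locate $K$ inside a product of totally disconnected groups. For $k\in K$ the conjugacy class $\{gkg^{-1}:g\in P\}$ is a continuous image of the connected group $P$ and lies in the totally disconnected group $K$. So it is a point, and $K$ is central. Each $Z(S_j)$ is finite. With $Z=\prod_jZ(S_j)$ we get $K\subset C\times Z$. Let $K_C=\mathrm{pr}_C(K)$, a continuous homomorphic image of a profinite group, hence profinite. Then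
$$K\subset K_C\times Z.\tag{3}$$

**Step 2: a map from $C$ onto a torus that kills $K_C$.** The purpose is to replace $C$ by a product of circles at the cost of a totally disconnected kernel. Write $\widehat C$ additively, and let $\Xi=\{\chi\in\widehat C:\chi|_{K_C}=1\}$.

For $\chi\in\widehat C$ the image $\chi(K_C)$ is finite: $\mathbb T$ has a neighborhood of $1$ containing no nontrivial subgroup, so some open subgroup of the profinite group $K_C$ is mapped to $1$, and it has finite index. Hence $m\chi\in\Xi$ for some $m\ge1$.

Choose a maximal $\mathbb Z$-independent family $(\chi_i)_{i\in I}$ in $\Xi$. By maximality some positive multiple of $m\chi$ lies in its span. So for every $\chi\in\widehat C$ there are $n\ge1$ and a finite sum with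
$$n\chi=\sum_ia_i\chi_i,\qquad a_i\in\mathbb Z.\tag{4}$$
Put $r_i(\chi)=a_i/n\in\mathbb Q$. If also $n'\chi=\sum a_i'\chi_i$, then $\sum(n'a_i-na_i')\chi_i=0$, and independence gives $a_i/n=a_i'/n'$. So $r_i$ is well defined. For given $\chi$ only finitely many $r_i(\chi)$ are nonzero. Each $r_i:\widehat C\to\mathbb Q$ is a homomorphism: bring the relations (4) for two characters to a common $n$ and add. Finally $r_i(\chi_k)=\delta_{ik}$.

Let $p:C\to\mathbb T^I$, $p(c)=(\chi_i(c))_i$, and $\Lambda=\ker p$.

- The map $p$ is onto. Its image is a closed subgroup. If it were proper, a nontrivial character of $\mathbb T^I$ would vanish on it. That character is a finite combination $\sum k_ie_i$ of coordinate characters, not all $k_i$ zero, and its composition with $p$ is $\sum k_i\chi_i=0$, contrary to independence.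
- The group $\Lambda$ is totally disconnected. For $\chi\in\widehat C$, (4) shows that $n\chi$ is trivial on $\Lambda$, so $\chi(\Lambda)$ consists of $n$-th roots of unity and is finite. Characters separate points, so $\Lambda$ embeds in a product of finite groups.
- $K_C\subset\Lambda$, because all $\chi_i$ lie in $\Xi$.

**Step 3: a section of $p$ over a dense set.** The purpose is to choose all the roots at once, as in the solenoid. For $t\in\mathbb R^I$ the map $\chi\mapsto\exp\big(2\pi i\sum_ir_i(\chi)t_i\big)$ is a homomorphism $\widehat C\to\mathbb T$. (In exponents the first $i$ is the imaginary unit; the sum is finite.) By Pontryagin duality there is a unique $\ell(t)\in C$ with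
$$\chi(\ell(t))=\exp\Big(2\pi i\sum_ir_i(\chi)t_i\Big)\quad\text{for all }\chi\in\widehat C.\tag{5}$$
The group $C$ carries the topology of pointwise convergence on $\widehat C$, and for each $\chi$ the right side of (5) depends continuously on finitely many $t_i$. So $\ell:\mathbb R^I\to C$ is continuous. Taking $\chi=\chi_k$ gives $p(\ell(t))=(e^{2\pi it_k})_k$. Let $V_0=(\mathbb T\setminus\{1\})^I$, a dense subset of $\mathbb T^I$ homeomorphic to $(0,1)^I$ via $t\mapsto(e^{2\pi it_k})_k$. Then
$$\sigma_0:V_0\to C,\qquad\sigma_0\big((e^{2\pi it_k})_k\big)=\ell(t),\quad t\in(0,1)^I,$$
is a continuous section of $p$ over $V_0$.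

For the dyadic solenoid, with $K_C=1$, $\widehat C=\mathbb Z[1/2]$ and $\chi_1=z_0$, the map $r_1$ is the inclusion $\mathbb Z[1/2]\subset\mathbb Q$, and $\sigma_0$ is the section $e^{2\pi it}\mapsto(e^{2\pi it/2^n})_n$ found earlier.

**Step 4: sections for the simple factors.** The purpose is to find a dense copy of $\mathbb R^{n_j}$ over which $S_j\to S_j/Z(S_j)$ splits. Let $R_j=S_j/Z(S_j)$, a compact connected Lie group of dimension $n_j>0$. Fix a Riemannian metric on $R_j$ and let $V_j$ be the complement of the cut locus of the identity. The cut locus is closed of measure zero, so $V_j$ is open and dense. The exponential map carries the star-shaped open set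
$$\{tv:|v|=1,\ 0\le t<\rho(v)\},\qquad\rho\text{ continuous, positive and finite},$$
diffeomorphically onto $V_j$ (Sakai, *Riemannian Geometry*, Ch. III §4). This set is homeomorphic to $\mathbb R^{n_j}$ by $tv\mapsto\frac{t}{\rho(v)-t}v$, with inverse $uv\mapsto\frac{u\rho(v)}{1+u}v$ for $u\ge0$, $|v|=1$; both are continuous at $0$ because $\rho$ is bounded above and bounded away from $0$ on the unit sphere. So $V_j\cong\mathbb R^{n_j}$. As $V_j$ is simply connected and locally path connected, its inclusion into $R_j$ lifts through the covering $S_j\to R_j$. This gives a continuous section $\sigma_j:V_j\to S_j$.

**Step 5: assembly.** The purpose is to turn (2) around and apply Lemma B. Let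
$$B=\mathbb T^I\times\prod_jR_j,\qquad\Pi:P\to B,\quad\Pi(c,(s_j))=\big(p(c),(s_jZ(S_j))_j\big).$$
This is a continuous surjective homomorphism, and by (3)
$$\ker\Pi=\Lambda\times Z\supset K_C\times Z\supset K=\ker\mu.$$
The map $\mu$ is a quotient map, being a continuous surjection from a compact space to a Hausdorff space. So $\Pi=\pi\circ\mu$ for a continuous surjective homomorphism $\pi:G\to B$, and $\pi$ is open because the groups are compact. Its kernel is $\Delta=\mu(\Lambda\times Z)$, a continuous homomorphic image of a profinite group, hence profinite.

The set $V=V_0\times\prod_jV_j$ is dense in $B$, as a product of dense sets. The map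
$$s=\mu\circ\Big(\sigma_0\times\prod_j\sigma_j\Big):V\to G$$
is continuous, and $\pi\circ s=\Pi\circ(\sigma_0\times\prod_j\sigma_j)=\mathrm{id}_V$. By Lemma B, $\pi^{-1}(V)$ is dense in $G$ and homeomorphic to $V\times\Delta$. Since $V\cong\mathbb R^I\times\prod_j\mathbb R^{n_j}$, we have shown that
$$G\text{ connected}\ \Longrightarrow\ G\text{ has a dense subspace}\ \cong\mathbb R^\kappa\times\Delta,\quad\Delta\text{ a profinite group}.\tag{6}$$

**Example ($U(2)$).** Here $P=\mathbb T\times SU(2)$, $\mu(z,A)=zA$, and $K=\{\pm(1,1)\}$, so $K_C=\{\pm1\}$. The characters of $\mathbb T$ trivial on $K_C$ are the even powers; take $\chi_1(z)=z^2$. Then $B=\mathbb T\times SO(3)$, and $\pi$ sends $zA$ to $z^2=\det(zA)$ together with the rotation given by $A$. The kernel consists of the scalar matrices of determinant $1$, so $\Delta=\{\pm1\}$. With $V=(\mathbb T\setminus\{1\})\times\{\text{rotations of angle}<\pi\}$ we get a dense subspace of $U(2)$ homeomorphic to $\mathbb R^4\times\{\pm1\}$.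

## Splitting off the component group and proving Theorem 1

Let $G$ be any compact group and $G_0$ its identity component.

**Step 1: $G$ is homeomorphic to $G_0\times G/G_0$.** The purpose is to reduce to (6). The group $G/G_0$ is compact and totally disconnected, so it is a compact zero-dimensional space, hence good. Lemma C with $N=G_0$ and $f=\mathrm{id}$ gives a continuous section $\tau:G/G_0\to G$. Lemma B with $V=B=G/G_0$ gives the homeomorphism.

**Step 2: the dense product.** The purpose is to get the form stated in Theorem 1. By (6), $G_0$ has a dense subspace homeomorphic to $\mathbb R^\kappa\times\Delta$ with $\Delta$ profinite. So $G$ has a dense subspace $W\cong\mathbb R^\kappa\times E$, where $E=\Delta\times G/G_0$ is a profinite group. By Lemma D, $E$ is homeomorphic to a nonempty finite discrete space or to a Cantor cube $2^\lambda$.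

**Step 3: the Σ-product.** The purpose is to pass from $W$ to an FU subspace. The space $W$ is homeomorphic to a product of metrizable spaces: copies of $\mathbb R$, and either one finite discrete space or copies of $\{0,1\}$. By Lemma A it has a dense FU subspace $D$ with $D^\omega$ FU. As $D$ is dense in $W$ and $W$ is dense in $G$, $D$ is dense in $G$. Since FU implies sequential, every compact group has a dense sequential subspace. This proves Theorem 1. $\blacksquare$

## Locally compact groups

*Proof of Theorem 2.* Let $G$ be locally compact with identity component $G_0$.

**Step 1: an open subgroup that is nearly a Lie group.** The purpose is to reach a compact normal subgroup with Lie quotient. By van Dantzig's theorem the totally disconnected locally compact group $G/G_0$ has a compact open subgroup. Its preimage $G_1$ is an open subgroup of $G$ with $G_1/G_0$ compact. By the Gleason–Yamabe theorem (Montgomery–Zippin, *Topological Transformation Groups*, §4.6), $G_1$ has a compact normal subgroup $N$ such that $L=G_1/N$ is a Lie group, of dimension $n$ say. Let $q:G_1\to L$ be the quotient map; it is open.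

**Step 2: a dense union of cells in $L$, and a section over it.** The purpose is to apply Lemma B to $q$. Choose a maximal disjoint family $\{B_k\}$ of open subsets of $L$ homeomorphic to $\mathbb R^n$, and let $V$ be its union. If $V$ were not dense, the nonempty open set $L\setminus\overline V$ would contain another open copy of $\mathbb R^n$, contrary to maximality. Since the $B_k$ are open and disjoint, $V\cong Q_1\times\mathbb R^n$ with $Q_1$ discrete. Lemma C, applied to $G_1$, $N$, $X=B_k$ and the inclusion $B_k\to L$, gives a continuous section of $q$ over each $B_k$, hence over $V$. By Lemma B, $q^{-1}(V)$ is dense in $G_1$ and homeomorphic to $V\times N$.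

**Step 3: insert Theorem 1.** The purpose is to replace $N$ by a product and then return to $G$. By Theorem 1, $N$ has a dense subspace $\cong\mathbb R^\kappa\times E$. So $G_1$ has a dense subspace $\cong Q_1\times\mathbb R^n\times\mathbb R^\kappa\times E$. The group $G$ is the topological disjoint union of the cosets $gG_1$, each open and homeomorphic to $G_1$. Hence $G$ has a dense subspace $\cong Q\times\mathbb R^{\kappa'}\times E$ with $Q=Q_1\times G/G_1$ discrete and $\kappa'=n+\kappa$. This is a product of metrizable spaces ($Q$ is one factor), so Lemma A gives a dense FU subspace of it, which is dense in $G$. $\blacksquare$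

## First countability at one point forces metrizability

*Proof of Proposition 3.* If $G$ is metrizable, take $G$ itself as the dense subspace.

Conversely, let $D$ be dense in $G$, and let $d\in D$ have a countable neighborhood base $\{O_n\cap D\}$ in $D$, with $O_n$ open in $G$ and $d\in O_n$. We claim that $\{O_n\}$ is a neighborhood base at $d$ in $G$. Given an open $U\ni d$ in $G$, use regularity to pick an open $U'\ni d$ with $\overline{U'}\subset U$. Some $n$ has $O_n\cap D\subset U'$. Since $D$ is dense and $O_n$ is open, every point of $O_n$ is in the closure of $O_n\cap D$. Hence
$$O_n\subset\overline{O_n\cap D}\subset\overline{U'}\subset U.$$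
So $G$ is first countable at $d$, by homogeneity at every point, and hence metrizable by the Birkhoff–Kakutani theorem. $\blacksquare$

For instance, the Σ-product in $2^{\omega_1}$ from the beginning is dense and FU, and it is not first countable at any of its points.
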